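\title{Multivariate quantifier-free induction does not prove right cancellation for lists}

\begin{abstract}
We consider the first-order theory of lists with the constructors $\mathit{nil}$ and $\mathit{cons}$ and with concatenation defined by recursion on its left argument. We show that quantifier-free induction does not prove the right cancellation law $Y\frown X=Z\frown X\to Y=Z$, even if the induction runs over several lists simultaneously and each step removes any fixed positive number of elements from each of them. This confirms a conjecture of Hetzl and Vierling. The countermodel is a monoid given by three families of rewriting rules. In it a nonempty list is absorbed by another list, and yet every nonempty quantifier-free definable set of tuples of lists has a minimal element under removal of finite prefixes. The sort of elements may be any set with at least two elements. If it has exactly one element, or if one universal list quantifier is allowed in the induction formula, right cancellation is provable.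
\end{abstract}

\section{The problem and the results}\label{sec:intro}

Concatenation of lists is defined by recursion on its left argument, and proofs about it inherit this asymmetry. Left cancellation, $X\frown Y=X\frown Z\to Y=Z$, follows by induction on $X$ applied to the law itself, which is a quantifier-free formula. Right cancellation is just as true for finite lists, but it has no such proof. We show that it has no proof by quantifier-free induction even when the induction may move several lists at once and in steps of any fixed size.

\subsection*{The theory of lists}
We work in two-sorted first-order logic with equality, with a sort $\iota$ of elements and a sort $\mathsf{list}$ of lists; both sorts are nonempty. The language $\mathcal{L}$ has a constant $\mathit{nil}:\mathsf{list}$ and function symbols $\mathit{cons}:\iota\times\mathsf{list}\to\mathsf{list}$ and $\frown\;:\mathsf{list}\times\mathsf{list}\to\mathsf{list}$. Lower-case variables $x,y,\dots$ range over $\iota$ and upper-case variables $X,Y,\dots$ over $\mathsf{list}$. A formula used as an axiom or as a theorem stands for its universal closure. The theory $\mathcal{T}$ has the axioms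
\begin{align}
&\mathit{nil}\neq\mathit{cons}(x,X),\tag{T1}\label{eq:T1}\\
&\mathit{cons}(x,X)=\mathit{cons}(y,Y)\to x=y\wedge X=Y,\tag{T2}\label{eq:T2}\\
&\mathit{nil}\frown Y=Y,\tag{T3}\label{eq:T3}\\
&\mathit{cons}(x,X)\frown Y=\mathit{cons}(x,X\frown Y).\tag{T4}\label{eq:T4}
\end{align}
We write $\mathit{cons}(x_1,\dots,x_k,X)$ for $\mathit{cons}(x_1,\mathit{cons}(x_2,\dots,\mathit{cons}(x_k,X)\dots))$, which is $X$ when $k=0$, and $[x]$ for $\mathit{cons}(x,\mathit{nil})$. In a model, if $w=c_1\cdots c_k$ is a finite word of elements, $\mathit{cons}(w,U)$ means $\mathit{cons}(c_1,\dots,c_k,U)$, and the lists $\mathit{cons}(w,\mathit{nil})$ are called \emph{standard}, of length $|w|$. A formula is \emph{open} if it has no quantifiers.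

\subsection*{Induction}
\begin{definition}\label{def:MI}
Let $m\ge1$, let $\vec X=(X_1,\dots,X_m)$ be distinct list variables, let $\vec p=(p_1,\dots,p_m)$ be positive integers, and let $\varphi(\vec X,\vec z)$ be a formula whose further free variables $\vec z$, of either sort, are called parameters. The \emph{multivariate big-step induction axiom} $I_{\vec p}\,\varphi$ states that $\forall\vec X\,\varphi(\vec X,\vec z)$ follows from the conjunction of the \emph{base premises}
\[
\forall X_1\cdots\forall X_{i-1}\,\forall X_{i+1}\cdots\forall X_m\,\forall x_1\cdots\forall x_j\;\;\varphi(X_1,\dots,X_{i-1},\mathit{cons}(x_1,\dots,x_j,\mathit{nil}),X_{i+1},\dots,X_m,\vec z)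
\]
for $1\le i\le m$ and $0\le j<p_i$, and the \emph{step premise}
\[
\forall\vec X\,\forall\vec x_1\cdots\forall\vec x_m\;\bigl(\varphi(\vec X,\vec z)\to\varphi(\mathit{cons}(\vec x_1,X_1),\dots,\mathit{cons}(\vec x_m,X_m),\vec z)\bigr),
\]
where $\vec x_i$ is a vector of $p_i$ element variables and all variables in $\vec x_1,\dots,\vec x_m$ are distinct. We write $\mathsf{MI}$ for the set of all axioms $I_{\vec p}\,\varphi$ with $\varphi$ open, and $\mathsf{OI}\subseteq\mathsf{MI}$ for the set of those with $m=1$ and $p_1=1$.
\end{definition}

The step adds $p_i$ elements in front of the $i$-th list, and the base premises cover the tuples that cannot arise by such a step because some list is too short. The schema $\mathsf{OI}$ is ordinary open induction,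
\[
\varphi(\mathit{nil},\vec z)\wedge\forall X\forall x\bigl(\varphi(X,\vec z)\to\varphi(\mathit{cons}(x,X),\vec z)\bigr)\to\forall X\,\varphi(X,\vec z).
\]
In it every list other than $X$ is a parameter and stays fixed during the step. The schema $\mathsf{MI}$ lets several lists move together.

\subsection*{Right cancellation}
The law in question is
\begin{equation}
Y\frown X=Z\frown X\to Y=Z.\tag{RC}\label{eq:RC}
\end{equation}
Try ordinary open induction on $Y$. In the step we have $\mathit{cons}(y,Y)\frown X=Z\frown X$, and if $Z=\mathit{cons}(z,Z')$, then $Y\frown X=Z'\frown X$; but the induction hypothesis speaks about $Z$, not about $Z'$. Induction on the pair $(Y,Z)$ removes this obstacle, so one may well expect that $\mathsf{MI}$ proves \eqref{eq:RC}. That induction, however, still has base premises, and they say that a nonempty list is never absorbed: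
\begin{equation}
X=Z\frown X\to Z=\mathit{nil}.\tag{NA}\label{eq:NA}
\end{equation}
As we shall see in Section~\ref{sec:positive}, the natural proof of \eqref{eq:NA} changes $Z$ at its far end, and removal of prefixes does not imitate that. This speaks for the opposite guess.

The case of a single induction variable is known: $\mathcal{T}$ together with all axioms $I_{\vec p}\,\varphi$ with $\varphi$ open, $m=1$ and $p_1\ge1$ arbitrary does not prove \eqref{eq:RC}. The problem for several variables was posed by Hetzl and Vierling~\cite{HV} as the conjecture that
\[
\mathcal{T}+\mathsf{MI}\not\vdash Y\frown X=Z\frown X\to Y=Z .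
\]
We prove the conjecture by constructing a model. The model has a property stronger than $\mathsf{MI}$, which is stated in terms of the following relation.

\begin{definition}\label{def:prec}
Consider a model of $\mathcal{T}$ in which every list other than $\mathit{nil}$ is a $\mathit{cons}$. For $m$-tuples of lists write $\vec U'\prec\vec U$ if there are finite words $w_1,\dots,w_m$ of elements, not all empty, with $U_i=\mathit{cons}(w_i,U'_i)$ for all $i$. An element $\vec U$ of a set $D$ of $m$-tuples is \emph{$\prec$-minimal} in $D$ if no $\vec U'\in D$ satisfies $\vec U'\prec\vec U$.
\end{definition}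

Thus $\vec U'\prec\vec U$ means that $\vec U'$ arises from $\vec U$ by deleting finitely many first elements from each list, and at least one element in total.

\begin{theorem}\label{thm:main}
Let $A$ be any set with at least two elements. There is a model $M$ of $\mathcal{T}$ whose sort $\iota$ is $A$ and such that
\begin{enumerate}
\item[(1)] there are lists $U$ and $V\neq\mathit{nil}$ with $V\frown U=U=\mathit{nil}\frown U$;
\item[(2)] for all $m\ge1$, every nonempty set of $m$-tuples of lists that is definable by an open formula with parameters has a $\prec$-minimal element;
\item[(3)] $M\models\mathsf{MI}$.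
\end{enumerate}
\end{theorem}

\begin{corollary}\label{cor:conj}
The theory $\mathcal{T}+\mathsf{MI}$ proves neither \eqref{eq:RC} nor \eqref{eq:NA}.
\end{corollary}

\begin{proof}
In the model $M$, \eqref{eq:RC} fails for $Y=V$, $Z=\mathit{nil}$, $X=U$, and \eqref{eq:NA} fails for $X=U$, $Z=V$.
\end{proof}

Four statements mark the limits of this result. Over $\mathcal{T}+\mathsf{MI}$ the laws \eqref{eq:RC} and \eqref{eq:NA} are equivalent (Proposition~\ref{prop:equiv}). One universal list quantifier in ordinary one-step induction suffices to prove \eqref{eq:RC} (Proposition~\ref{prop:forall}). Unprovability holds for every prescribed size at least $2$ of the element sort and fails for size $1$ (Proposition~\ref{prop:sigma}). And it persists for a multivariate course-of-values schema (Corollary~\ref{cor:CI}).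

The model is the monoid generated by $A$ and two $\mathbb{Z}$-chains of nonstandard lists, subject only to the relations that one instance of absorption forces (Section~\ref{sec:model}). The heart of the proof is part (2). A definable set without minimal element contains an infinite descending chain. Far down the chain, the nonstandard symbols that move satisfy only a few short equations, and we replace them by long standard words that satisfy the same ones. The result lies in the same definable set and has fewer nonstandard symbols, which cannot happen if the chain started at a tuple with the least possible number. Section~\ref{sec:examples} carries this out by hand in small cases, and Sections~\ref{sec:generic} and~\ref{sec:minimal} in general.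

\section{What open induction proves}\label{sec:positive}

The positive results of this section tell us what a countermodel must look like. The proof of Theorem~\ref{thm:main} does not depend on them. We argue inside an arbitrary model of the theory at hand.

\begin{lemma}\label{lem:basic}
The theory $\mathcal{T}+\mathsf{OI}$ proves
\begin{enumerate}
\item[(a)] $X=\mathit{nil}\vee\exists x\,\exists X'\;X=\mathit{cons}(x,X')$;
\item[(b)] $X\frown\mathit{nil}=X$;
\item[(c)] $(X\frown Y)\frown Z=X\frown(Y\frown Z)$;
\item[(d)] $X\frown Y=X\frown Z\to Y=Z$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Suppose $U$ is neither $\mathit{nil}$ nor a $\mathit{cons}$. Then both premises of induction for the open formula $X\neq U$, with parameter $U$, hold. The conclusion gives $U\neq U$.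

Parts (b)--(d) are inductions on $X$, with base cases given by \eqref{eq:T3}. The step for (b) is $\mathit{cons}(x,X)\frown\mathit{nil}=\mathit{cons}(x,X\frown\mathit{nil})=\mathit{cons}(x,X)$. For (c), \eqref{eq:T4} turns the two sides for $\mathit{cons}(x,X)$ into $\mathit{cons}(x,(X\frown Y)\frown Z)$ and $\mathit{cons}(x,X\frown(Y\frown Z))$, which agree by hypothesis. For (d), $\mathit{cons}(x,X)\frown Y=\mathit{cons}(x,X)\frown Z$ means $\mathit{cons}(x,X\frown Y)=\mathit{cons}(x,X\frown Z)$, so $X\frown Y=X\frown Z$ by \eqref{eq:T2}, and $Y=Z$.
\end{proof}

\begin{proposition}\label{prop:equiv}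
Over $\mathcal{T}+\mathsf{MI}$, right cancellation \eqref{eq:RC} is equivalent to \eqref{eq:NA}.
\end{proposition}

\begin{proof}
Putting $Y=\mathit{nil}$ in \eqref{eq:RC} gives \eqref{eq:NA}. Conversely, assume \eqref{eq:NA} and apply $I_{(1,1)}$ to the formula \eqref{eq:RC} with induction variables $(Y,Z)$ and parameter $X$. The two base premises, $\mathit{nil}\frown X=Z\frown X\to\mathit{nil}=Z$ and $Y\frown X=\mathit{nil}\frown X\to Y=\mathit{nil}$, are instances of \eqref{eq:NA} by \eqref{eq:T3}. In the step, $\mathit{cons}(y,Y)\frown X=\mathit{cons}(z,Z)\frown X$ gives $y=z$ and $Y\frown X=Z\frown X$ by \eqref{eq:T4} and \eqref{eq:T2}. Hence $Y=Z$ and $\mathit{cons}(y,Y)=\mathit{cons}(z,Z)$.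
\end{proof}

So a countermodel must contain an absorption $X=Z\frown X$ with $Z\neq\mathit{nil}$. Remove the first element on both sides of $\mathit{cons}(x,X')=\mathit{cons}(z,Z')\frown\mathit{cons}(x,X')$. The result is $X'=(Z'\frown[x])\frown X'$: the tail of $X$ absorbs a list, but this list is a rotation of $Z$ and not a tail of $Z$. A universal quantifier over the absorbed list makes this harmless.

\begin{proposition}\label{prop:forall}
The theory $\mathcal{T}$ together with single-variable one-step induction for the formulas $\forall W\,\theta$, where $\theta$ is open and $W$ is a single list variable, proves \eqref{eq:RC}.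
\end{proposition}

\begin{proof}
If $W$ does not occur in $\theta$, then $\forall W\,\theta$ is equivalent to $\theta$. So the theory includes $\mathsf{OI}$, and Lemma~\ref{lem:basic} is available.

First we prove $\forall W\,(X=W\frown X\to W=\mathit{nil})$ by induction on $X$. For the base, $\mathit{nil}=W\frown\mathit{nil}$ gives $W=\mathit{nil}$ by Lemma~\ref{lem:basic}(b). For the step, let $\mathit{cons}(x,X)=W\frown\mathit{cons}(x,X)$ with $W\neq\mathit{nil}$, say $W=\mathit{cons}(y,W')$. By \eqref{eq:T4}, \eqref{eq:T2}, the equation $\mathit{cons}(x,X)=[x]\frown X$ and associativity,
\[
X=W'\frown\mathit{cons}(x,X)=(W'\frown[x])\frown X .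
\]
The induction hypothesis, applied to the list $W'\frown[x]$, gives $W'\frown[x]=\mathit{nil}$. But $W'\frown[x]$ is a $\mathit{cons}$: it is $[x]$ if $W'=\mathit{nil}$, and $\mathit{cons}(v,W''\frown[x])$ if $W'=\mathit{cons}(v,W'')$. This contradicts \eqref{eq:T1}. So \eqref{eq:NA} holds.

Next we prove $\forall Z\,(Y\frown X=Z\frown X\to Y=Z)$ by induction on $Y$. The base is \eqref{eq:NA}. For the step let $\mathit{cons}(y,Y)\frown X=Z\frown X$. If $Z=\mathit{nil}$, then $X=\mathit{cons}(y,Y)\frown X$, against \eqref{eq:NA}. If $Z=\mathit{cons}(z,Z')$, then $y=z$ and $Y\frown X=Z'\frown X$, so $Y=Z'$ by the hypothesis applied to $Z'$, and $\mathit{cons}(y,Y)=Z$.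
\end{proof}

If the absorbed list is standard, it has only finitely many rotations, and a conjunction can replace the quantifier.

\begin{remark}\label{rem:standard}
In a model of $\mathcal{T}+\mathsf{OI}$ no nonempty standard list is absorbed. Let $w$ be a word of $n\ge1$ elements, so that $\mathit{cons}(w,\mathit{nil})\frown X=\mathit{cons}(w,X)$ by \eqref{eq:T3} and \eqref{eq:T4}. Apply induction to the conjunction of $X\neq\mathit{cons}(w',X)$ over the rotations $w'$ of $w$. The base holds by \eqref{eq:T1}. If $\mathit{cons}(x,X)=\mathit{cons}(w',\mathit{cons}(x,X))$ with $w'=cw''$, then $x=c$ and $X=\mathit{cons}(w''c,X)$, where $w''c$ is again a rotation of $w$.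
\end{remark}

Finally, the number of elements matters. With a single element concatenation is commutative, and the asymmetry between left and right disappears.

\begin{proposition}\label{prop:sigma}
Let $\sigma$ be a sentence in pure equality over the sort $\iota$. Then $\mathcal{T}+\mathsf{MI}+\sigma$ proves \eqref{eq:RC} if and only if $\sigma\vdash\forall x\forall y\;x=y$. In that case $\mathcal{T}+\mathsf{OI}+\sigma$ already proves \eqref{eq:RC}.
\end{proposition}

\begin{proof}
If $\sigma\not\vdash\forall x\forall y\;x=y$, then by completeness $\sigma$ has a model $A$ with at least two elements. The model $M$ of Theorem~\ref{thm:main} for this $A$ satisfies $\sigma$, since $\sigma$ speaks only about the sort $\iota$, and it violates \eqref{eq:RC}.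

Conversely, work in a model of $\mathcal{T}+\mathsf{OI}$ in which $a$ is the only element. Induction on $X$ gives $X\frown[a]=\mathit{cons}(a,X)$: the base is $\mathit{nil}\frown[a]=[a]$, and the step is $\mathit{cons}(a,X)\frown[a]=\mathit{cons}(a,X\frown[a])=\mathit{cons}(a,\mathit{cons}(a,X))$. Then $X\frown Y=Y\frown X$ by induction on $X$: the base is $Y=Y\frown\mathit{nil}$, and the step is
\begin{align*}
Y\frown\mathit{cons}(a,X)&=Y\frown([a]\frown X)=(Y\frown[a])\frown X=\mathit{cons}(a,Y)\frown X\\
&=\mathit{cons}(a,Y\frown X)=\mathit{cons}(a,X\frown Y)=\mathit{cons}(a,X)\frown Y .
\end{align*}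
Now \eqref{eq:RC} follows from left cancellation, Lemma~\ref{lem:basic}(d).
\end{proof}

Since $A$ is arbitrary in Theorem~\ref{thm:main}, right cancellation fails in a model of $\mathcal{T}+\mathsf{MI}$ for every prescribed cardinality at least $2$ of $\iota$, finite or infinite, and in none of cardinality $1$.

\section{Minimal elements give induction}\label{sec:CI}

The existence of minimal elements treats all numbers of variables and all step sizes at once. It even yields induction in which the step may use the hypothesis at several predecessors.

\begin{definition}\label{def:CI}
Let $S\subseteq\mathbb{N}^m\setminus\{\vec 0\}$ be finite and nonempty, and put $r_i=\max_{\vec s\in S}s_i$. Take distinct element variables $x_{i,j}$ for $1\le i\le m$, $1\le j\le r_i$, and let $\tau_i^{\,j}=\mathit{cons}(x_{i,j+1},\dots,x_{i,r_i},X_i)$ for $0\le j\le r_i$, so that $\tau_i^{\,j}$ is $\tau_i^{\,0}$ with its first $j$ elements deleted. The \emph{course-of-values axiom} $I_S\,\varphi$ states that $\forall\vec X\,\varphi(\vec X,\vec z)$ follows from the base premises of Definition~\ref{def:MI} with $r_i$ in place of $p_i$ and the step premise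
\[
\forall\vec X\,\forall\vec x\;\Bigl(\bigwedge_{\vec s\in S}\varphi(\tau_1^{\,s_1},\dots,\tau_m^{\,s_m},\vec z)\to\varphi(\tau_1^{\,0},\dots,\tau_m^{\,0},\vec z)\Bigr).
\]
Let $\mathsf{CI}$ be the set of all axioms $I_S\,\varphi$ with $\varphi$ open.
\end{definition}

For $S=\{\vec p\}$ with all $p_i\geq 1$ this is the axiom $I_{\vec p}\,\varphi$, so $\mathsf{MI}\subseteq\mathsf{CI}$. For $S=\{(1,0),(0,1)\}$ the step premise derives $\varphi(\mathit{cons}(x,X),\mathit{cons}(y,Y))$ from $\varphi(X,\mathit{cons}(y,Y))$ and $\varphi(\mathit{cons}(x,X),Y)$ together.

\begin{proposition}\label{prop:minind}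
Let $N$ be a model of $\mathcal{T}$ in which every list other than $\mathit{nil}$ is a $\mathit{cons}$ and in which every nonempty set of tuples of lists definable by an open formula with parameters has a $\prec$-minimal element. Then $N\models\mathsf{CI}$, and in particular $N\models\mathsf{MI}$.
\end{proposition}

\begin{proof}
Fix values of the parameters, suppose that the premises of $I_S\,\varphi$ hold, and suppose that $D=\{\vec U:N\models\neg\varphi(\vec U)\}$ is nonempty. Let $\vec U\in D$ be $\prec$-minimal. Remove first elements from $U_i$ one at a time. If this reaches $\mathit{nil}$ after $j<r_i$ removals, then $U_i$ is standard of length $j$, and a base premise gives $\varphi(\vec U)$, which is false. So $U_i=\mathit{cons}(w_i,U_i')$ with $|w_i|=r_i$ for every $i$. For $\vec s\in S$, the tuple obtained from $\vec U$ by deleting the first $s_i$ elements of each $U_i$ lies $\prec$-below $\vec U$, because $\vec s\neq\vec 0$. By minimality it satisfies $\varphi$. The step premise gives $\varphi(\vec U)$, a contradiction.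
\end{proof}

\begin{corollary}\label{cor:CI}
The model $M$ of Theorem~\ref{thm:main} satisfies $\mathsf{CI}$. Hence $\mathcal{T}+\mathsf{CI}$ does not prove \eqref{eq:RC}.
\end{corollary}

\begin{proof}
The model satisfies $\mathsf{OI}$ by part (3), so Lemma~\ref{lem:basic}(a) holds in it, and Proposition~\ref{prop:minind} applies by part (2).
\end{proof}

\section{The model}\label{sec:model}

\subsection*{Rewriting}
Let $\Sigma$ be an alphabet, $\Sigma^*$ the free monoid with empty word $\varepsilon$, and $R$ a set of rules $\ell\to r$ with $\ell,r\in\Sigma^*$. One \emph{rewrites} $u\ell v\to urv$; a word is \emph{irreducible} if it has no left side of a rule as a factor. The monoid $\Sigma^*/R$ is the quotient of $\Sigma^*$ by the equivalence relation generated by $\to$. A map from $\Sigma$ to a monoid $N$ induces a homomorphism $\Sigma^*/R\to N$ if and only if its multiplicative extension takes the same value on both sides of each rule. The next lemma is the case that we need of the critical pair lemma and Newman's lemma.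

\begin{lemma}\label{lem:nf}
Suppose that every rule has a left side of length two and a right side of length one, that different rules have different left sides, and that whenever $xy\to c$ and $yz\to d$ are rules, the words $cz$ and $xd$ rewrite to a common word. Then every element of $\Sigma^*/R$ has exactly one irreducible representative, its \emph{normal form}, and every representative rewrites to it.
\end{lemma}

\begin{proof}
Rewriting shortens words, so every word $w$ rewrites to some irreducible word. We show by induction on $|w|$ that it rewrites to only one. Let $w\to w_1$ and $w\to w_2$. Then $w_1$ and $w_2$ rewrite to a common word $w_3$: if the two steps act at the same position, $w_1=w_2$; if they act on disjoint factors, each can be done after the other; if they overlap in one symbol, the hypothesis applies. By induction $w_1$ and $w_2$ each have a unique irreducible descendant, and it is that of $w_3$. So $w$ has a unique irreducible descendant. It does not change along a step $\to$, so it is constant on equivalence classes.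
\end{proof}

\subsection*{The relations forced by absorption}
We want lists $\lambda_0\neq\mathit{nil}$ and $\rho_0$, a left and a right factor, with $\lambda_0\frown\rho_0=\rho_0$. By Remark~\ref{rem:standard}, $\lambda_0$ is not standard, so it has tails $\lambda_1,\lambda_2,\dots$ of all orders. The simplest choice is to let all the removed elements be one element $a$, so that $\lambda_i=\mathit{cons}(a,\lambda_{i+1})$. The $\lambda_i$ must be distinct, since $\lambda_i=\lambda_{i+n}$ would be an absorption of the standard list $a^n$. The equation $\rho_0=\lambda_0\frown\rho_0$ shows that $\rho_0$ also begins with $a,a,\dots$, and that its $i$-th tail $\rho_i$ is $\lambda_i\frown\rho_0$. It is convenient to name also the lists $\lambda_{-n}=\mathit{cons}(a^n,\lambda_0)$ and $\rho_{-n}=\mathit{cons}(a^n,\rho_0)$. The model imposes these relations and associativity, and nothing else.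

Fix distinct $a,b\in A$. Let $G=A\sqcup\{\lambda_i:i\in\mathbb{Z}\}\sqcup\{\rho_i:i\in\mathbb{Z}\}$. We call the members of $A$ \emph{letters} and the $\lambda_i,\rho_i$ \emph{long symbols}. Let $R$ consist of the rules
\begin{equation}\label{eq:rules}
a\lambda_{i+1}\to\lambda_i,\qquad a\rho_{i+1}\to\rho_i,\qquad\lambda_i\rho_0\to\rho_i\qquad(i\in\mathbb{Z}).
\end{equation}
Left sides begin with $a$ or some $\lambda_i$ and end with a long symbol. So the only overlaps are the words $a\lambda_{i+1}\rho_0$, and
\[
a\lambda_{i+1}\rho_0\to\lambda_i\rho_0\to\rho_i,\qquad a\lambda_{i+1}\rho_0\to a\rho_{i+1}\to\rho_i .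
\]
Lemma~\ref{lem:nf} applies to $M=G^*/R$. A word is irreducible exactly if no long symbol is preceded by $a$ and no $\rho_0$ is preceded by a $\lambda_i$. Equations between words are equations in $M$, and two irreducible words are equal in $M$ only if they are the same word. We shall use $a^l\lambda_e=\lambda_{e-l}$ and $a^l\rho_e=\rho_{e-l}$ for $l\ge0$.

We make $M$ an $\mathcal{L}$-structure: $\iota$ is $A$, $\mathsf{list}$ is $M$, $\mathit{nil}$ is $\varepsilon$, $\mathit{cons}(x,U)=xU$, and $\frown$ is multiplication. The standard lists are the words in $A^*$, all of which are irreducible.

\begin{lemma}\label{lem:model}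
The map $(x,U)\mapsto xU$ is a bijection $A\times M\to M\setminus\{\varepsilon\}$. Hence $M\models\mathcal{T}$, and every $U\neq\varepsilon$ is a $\mathit{cons}$ and has a unique tail $t(U)$. On normal forms,
\begin{equation}\label{eq:tail}
t(xW)=W\ \ (x\in A),\qquad t(\lambda_iW)=\lambda_{i+1}W,\qquad t(\rho_iW)=\rho_{i+1}W,
\end{equation}
and the right sides are again normal forms.
\end{lemma}

\begin{proof}
Changing the index of a long symbol at the beginning of an irreducible word leaves it irreducible: if $\lambda_iW$ is irreducible, then $W$ is irreducible and does not begin with $\rho_0$, so $\lambda_jW$ is irreducible; and $\rho_jW$ is irreducible whenever $W$ is, as no left side begins with a $\rho$-symbol.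

Let $x\in A$ and let $U$ be a normal form. Either $xU$ is irreducible, or $x=a$ and $U$ is $\lambda_{i+1}W$ or $\rho_{i+1}W$, in which case the normal form of $xU$ is $\lambda_iW$ or $\rho_iW$. In all cases it is nonempty, and the pair $(x,U)$ is recovered from it by
\[
xW\mapsto(x,W),\qquad\lambda_iW\mapsto(a,\lambda_{i+1}W),\qquad\rho_iW\mapsto(a,\rho_{i+1}W).
\]
This assignment is defined on all nonempty normal forms, and multiplying the two components returns the given element. So the map is a bijection with the stated inverse. This gives \eqref{eq:T1}, \eqref{eq:T2} and \eqref{eq:tail}; the axioms \eqref{eq:T3} and \eqref{eq:T4} hold because $M$ is a monoid.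
\end{proof}

Since $\lambda_0\rho_0=\rho_0$ and $\lambda_0\neq\varepsilon$, part (1) of Theorem~\ref{thm:main} holds with $V=\lambda_0$, $U=\rho_0$. By Lemma~\ref{lem:model} and Proposition~\ref{prop:minind}, part (3) follows from part (2). It remains to prove (2). The first set to test is the set of counterexamples to \eqref{eq:NA}.

\begin{example}\label{ex:NA}
Let $D=\{(U,V):U=VU,\ V\neq\varepsilon\}$. The pair $(\rho_0,\lambda_0)$ is $\prec$-minimal in $D$. Indeed, the pairs below it are the $(\rho_s,\lambda_r)$ with $r,s\ge0$ not both zero. If $s>0$, then $\lambda_r\rho_s$ is irreducible and differs from $\rho_s$. If $s=0$, then $\lambda_r\rho_0=\rho_r\neq\rho_0$. The descent used in Proposition~\ref{prop:forall} is present in $M$, since $\lambda_na^n\rho_n=\lambda_n\rho_0=\rho_n$ for $n\ge0$. But the pairs $(\rho_n,\lambda_na^n)$ do not descend under $\prec$, because letters accumulate at the end of the second coordinate.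
\end{example}

\subsection*{Weight}
For $U\in M$ let $\mu(U)$ be the number of occurrences of long symbols in the normal form of $U$, and put $\mu(\vec U)=\sum_i\mu(U_i)$. We use two facts. No rule increases the number of long symbols, so
\begin{equation}\label{eq:mu}
\mu(U)\le n\quad\text{if some word with $n$ occurrences of long symbols represents $U$.}
\end{equation}
And by \eqref{eq:tail}, $\mu(t(U))=\mu(U)$, since taking a tail deletes a letter or shifts an index.

\section{Descending chains in small cases}\label{sec:examples}

The model has infinite descending chains such as $\lambda_0\succ\lambda_1\succ\cdots$, and an open formula can hold along such a chain. We must then find a minimal element elsewhere.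

\begin{example}[One coordinate]\label{ex:one}
Let $D$ be defined by $aU\neq Ua\wedge U\rho_0\neq\rho_0$, with parameters $a$ and $\rho_0$. The table lists the normal forms of the four terms for three values of $U$, where $h\ge1$ and $B=ba^hb$. The last row treats $U$ as a new symbol $\bar\lambda$ and abbreviates $\bar\lambda\rho_0$ by a second new symbol $\bar\rho$.
\[
\begin{array}{l|cccc}
 & aU & Ua & U\rho_0 & \rho_0\\ \hline
U=\lambda_e & \lambda_{e-1} & \lambda_ea & \rho_e & \rho_0\\
U=a^h & a^{h+1} & a^{h+1} & \rho_{-h} & \rho_0\\
U=B & aB & Ba & B\rho_0 & \rho_0\\
U=\bar\lambda & a\bar\lambda & \bar\lambda a & \bar\rho & \rho_0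
\end{array}
\]
For $e\neq0$ the first row has four different entries, so $D$ contains the chain $\lambda_1\succ\lambda_2\succ\cdots$. Although $\lambda_e$ looks from the front like a long power of $a$, the word $a^h$ is not a substitute for it, because it commutes with $a$. The word $B$ is a substitute. The first and third rows are images of the last row under the substitutions $\bar\lambda\mapsto\lambda_e$, $\bar\rho\mapsto\rho_e$ and $\bar\lambda\mapsto B$, $\bar\rho\mapsto B\rho_0$, and neither substitution identifies two different entries. Any open formula built from these four terms therefore has the same truth value at $\lambda_e$ and at $B$. So $B\in D$, and the shortest tail of $B$ that lies in $D$ is a minimal element.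
\end{example}

With several coordinates the moving symbols can stay coupled all the way down a chain, and the substitution has to respect this.

\begin{example}[Coupled coordinates]\label{ex:two}
The pairs $(\lambda_k,\lambda_{k+1})$ all satisfy $U_1=aU_2$. They must be viewed as instances of $(a\bar\lambda,\bar\lambda)$, with one new symbol, and are replaced by $(aB,B)$. In the pairs $(\lambda_k,\lambda_{2k})$ the indices drift apart, and an equation $U_1=a^lU_2$ holds only for $k=l$. Here we use two new symbols and two different words $B_1,B_2$.

The pairs $(\rho_k,\lambda_k)$ all satisfy $U_1=U_2\rho_0$. They are instances of $(\bar\rho,\bar\lambda)$ with $\bar\lambda\rho_0=\bar\rho$, and if $\bar\lambda$ goes to $B$ then $\bar\rho$ must go to $B\rho_0$. The new pair $(B\rho_0,B)$ is not standard. This is unavoidable: the set defined by $U_1=U_2\rho_0$ contains no pair of standard lists, since for $U_2=wa^l\in A^*$ with $w$ not ending in $a$ the product $U_2\rho_0$ has the normal form $w\rho_{-l}$. But the weight has dropped from $2$ to $1$.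
\end{example}

So the substitution does not lead to standard tuples, nor to tuples below the starting point. What it does is lower the weight, and we shall start from a tuple of least weight. One case needs separate care. If only $\rho$-symbols move, as in the chain $\rho_0\succ\rho_1\succ\cdots$, then $\bar\rho\mapsto B\rho_0$ does not lower the weight. In that case no $\bar\lambda$ is present and the relation $\bar\lambda\rho_0=\bar\rho$ imposes nothing; an equation $U=\lambda_j\rho_0$ with a parameter $\lambda_j$ holds only at $U=\rho_j$. We may then send $\bar\rho$ to $B$ itself.

\section{Generic symbols and retractions}\label{sec:generic}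

We now set up the monoid in which the last row of the table in Example~\ref{ex:one} lives. Let $Q$ be a finite set, let $\Gamma=G\sqcup\{\bar\lambda_q,\bar\rho_q:q\in Q\}$, and call the $\bar\lambda_q,\bar\rho_q$ \emph{generic symbols}. Let $P$ be the monoid on $\Gamma$ given by the rules \eqref{eq:rules} together with
\[
\bar\lambda_q\rho_0\to\bar\rho_q\qquad(q\in Q).
\]
The new rules create no new overlaps, because no left side ends with $\bar\lambda_q$ or begins with $\rho_0$. So Lemma~\ref{lem:nf} applies to $P$. The $R$-irreducible words over $G$ remain irreducible, so $M$ is a submonoid of $P$. There is no rule for $a\bar\lambda_q$: the word $a^l\bar\lambda_q$ is irreducible and plays the part of $\lambda_{e-l}$ when $\bar\lambda_q$ plays the part of $\lambda_e$.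

Let $P'\subseteq P$ be the submonoid generated by $G\cup\{\bar\rho_q:q\in Q\}$. To words over these generators only the rules \eqref{eq:rules} apply, and they produce words over the same generators. Two such words are equal in $P$ exactly if they rewrite to the same normal form. Hence $P'$ is presented by these generators and the rules \eqref{eq:rules}, and normal forms of its elements contain no $\bar\lambda_q$.

If $N$ is a monoid containing $M$ as a submonoid, a \emph{retraction} is a homomorphism $N\to M$ that is the identity on $M$. We use three kinds.
\begin{itemize}
\item For $e=(e_q)\in\mathbb{Z}^Q$, let $g_e:P\to M$ send $\bar\lambda_q\mapsto\lambda_{e_q}$ and $\bar\rho_q\mapsto\rho_{e_q}$. The new rules are respected since $\lambda_{e_q}\rho_0=\rho_{e_q}$.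
\item For words $B_q\in A^*$, let $f:P\to M$ send $\bar\lambda_q\mapsto B_q$ and $\bar\rho_q\mapsto B_q\rho_0$. The new rules are respected by definition.
\item For words $B_q\in A^*$, let $f':P'\to M$ send $\bar\rho_q\mapsto B_q$. No relation of $P'$ involves $\bar\rho_q$.
\end{itemize}
A retraction $P\to M$ that moves a generic symbol into $M$ is never injective, but an open formula only compares finitely many values.

\begin{lemma}[Transfer]\label{lem:transfer}
Let $N$ be a monoid containing $M$ as a submonoid, let $\psi(\vec X,\vec c)$ be an open formula with parameters $\vec c$ from $A$ and $M$, and let $\bar U=(\bar U_1,\dots,\bar U_m)\in N^m$. There is a finite set $E\subseteq N$, contained in the submonoid generated by $M$ and $\bar U_1,\dots,\bar U_m$, such that the truth value of $\psi(h(\bar U),\vec c)$ in $M$ is the same for all retractions $h:N\to M$ that are injective on $E$.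
\end{lemma}

\begin{proof}
No function symbol has values in $\iota$, so the terms of sort $\iota$ in $\psi$ are parameters, and the atoms of sort $\iota$ do not depend on $\vec X$. For a list term $r$ define $\bar r\in N$ by recursion: $\mathit{nil}$ has value $\varepsilon$, the variable $X_i$ has value $\bar U_i$, a list parameter is its own value, $\mathit{cons}(x,r)$ has value $x\bar r$, and $r\frown r'$ has value $\bar r\,\bar r'$. Let $E$ be the set of values of the list terms occurring in $\psi$. For a retraction $h$, induction on $r$ shows that $h(\bar r)$ is the value of $r$ in $M$ at $h(\bar U)$. If $h$ is injective on $E$, an atom $r=r'$ of $\psi$ holds at $h(\bar U)$ if and only if $\bar r=\bar r'$, a condition that does not mention $h$.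
\end{proof}

For the next two lemmas fix a finite set $E\subseteq P$. Let $L\ge1$ bound the lengths of the normal forms of elements of $E$, and let $J\ge0$ bound the indices $i$ of the long symbols occurring in them. In each proof we compute the normal form $\hat u$ of the image of a normal form $u$, and then give a decoding procedure, the same for all elements of $E$, that recovers $u$ from $\hat u$. Symbols of $\hat u$ that come from non-generic symbols of $u$ are called \emph{old}. The first lemma says that long symbols with large and widely spaced indices are generic.

\begin{lemma}\label{lem:far}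
If $e_q-L>J$ for all $q$ and $|e_q-e_{q'}|>L$ for all $q\neq q'$, then $g_e$ is injective on $E$.
\end{lemma}

\begin{proof}
Let $u$ be the normal form of an element of $E$. For each occurrence of a generic symbol in $u$, let $a^l$ be the maximal run of letters $a$ immediately before it, so $0\le l\le L$, and replace the factor $a^l\bar\lambda_q$ by $\lambda_{e_q-l}$, or $a^l\bar\rho_q$ by $\rho_{e_q-l}$. The resulting word $\hat u$ represents $g_e(u)$. The new long symbols have indices at least $e_q-L>J\ge0$.

We claim that $\hat u$ is irreducible. Note first that a symbol standing immediately before an old long symbol in $u$ is not $a$, since $u$ is irreducible. So it is not absorbed: in $\hat u$ it is unchanged, or it has turned from a generic symbol into a long symbol. Hence no $a$ precedes an old long symbol in $\hat u$. No $a$ precedes a new long symbol either, by maximality of the runs. Suppose $\hat u$ has a factor $\lambda_j\rho_0$. The new symbols have positive index, so this $\rho_0$ is old, and the symbol before it in $u$ is $\lambda_j$ or some $\bar\lambda_q$. Then $u$ has a factor $\lambda_j\rho_0$ or $\bar\lambda_q\rho_0$, which is impossible. So $\hat u$ is the normal form of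 $g_e(u)$.

The intervals $[e_q-L,e_q]$ are pairwise disjoint and lie above $J$, while old long symbols have index at most $J$. So $u$ is recovered from $\hat u$ by replacing each $\lambda_j$ or $\rho_j$ with $j\in[e_q-L,e_q]$ by $a^{e_q-j}\bar\lambda_q$ or $a^{e_q-j}\bar\rho_q$.
\end{proof}

The second lemma says that suitable standard words are generic too. Here the second letter $b$ enters: it shields the block from the rewriting rules, none of which involves $b$, and it delimits a run of $a$'s that is too long to be confused with anything in $E$.

\begin{lemma}\label{lem:blocks}
Let $B_q=b\,a^{h_q}b$ with pairwise distinct $h_q>L$. Then $f$ is injective on $E$, and if $E\subseteq P'$, then $f'$ is injective on $E$.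
\end{lemma}

\begin{proof}
Let $u$ be the normal form of an element of $E$, and obtain $\hat u$ by replacing $\bar\lambda_q$ by $B_q$ and $\bar\rho_q$ by $B_q\rho_0$. Consider a factor of length two of $\hat u$. If both symbols are old, they are adjacent in $u$, so the factor is not a left side. If the second symbol belongs to a block $B_q$, it is a letter, and no left side ends with a letter. If the second symbol is a new $\rho_0$, the first is $b$. If the second symbol is old and the first is not, the first is the final $b$ of a block or a new $\rho_0$. No left side begins with $b$ or $\rho_0$. So $\hat u$ is irreducible, and it is the normal form of $f(u)$.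

The middle part of each inserted block $B_q$ is a maximal run of $a$'s in $\hat u$ of length $h_q>L$. Every other maximal run of $a$'s consists of old letters that are contiguous in $u$, so it has length at most $L$. Thus the blocks, each consisting of a long run and the two adjacent letters $b$, can be located in $\hat u$, and the length of the run determines $q$. Replacing each block by $\bar\lambda_q$ gives the word $u'$ obtained from $u$ by $\bar\rho_q\mapsto\bar\lambda_q\rho_0$. Since $u$ has no factor $\bar\lambda_q\rho_0$, every such factor of $u'$ comes from an occurrence of $\bar\rho_q$. Replacing these factors by $\bar\rho_q$ returns $u$.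

For $f'$, the word $u$ contains no $\bar\lambda_q$, and $\hat u$ is obtained by replacing $\bar\rho_q$ by $B_q$. The case distinction above, without the new symbols $\rho_0$, shows that $\hat u$ is irreducible. The blocks are located as before, and replacing each by $\bar\rho_q$ returns $u$.
\end{proof}

\section{Existence of minimal elements}\label{sec:minimal}

\begin{proof}[Proof of Theorem~\ref{thm:main}(2)]
Let $D=\{\vec U\in M^m:M\models\psi(\vec U,\vec c)\}$ be nonempty, with $\psi$ open, and suppose that $D$ has no $\prec$-minimal element. Choose $\vec U\in D$ of least weight $\mu(\vec U)$. We shall find an element of $D$ of smaller weight.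

\medskip\noindent\emph{Step 1: the shape of a descending chain.}
Since no element of $D$ is minimal, there is an infinite chain $\vec U=\vec U^{(0)}\succ\vec U^{(1)}\succ\cdots$ in $D$. Tails are unique, so $U_i^{(k)}=t^{s_i(k)}(U_i)$, where $s_i(k)$ is the total number of elements deleted from coordinate $i$ in the first $k$ steps. Each $s_i(k)$ is nondecreasing in $k$, and $\sum_is_i(k)\ge k$. Hence the set $C=\{i:s_i(k)\to\infty\}$ of moving coordinates is nonempty.

For $i\notin C$ the sequence $U_i^{(k)}$ is eventually constant. Its final value $W_i$ is an iterated tail of $U_i$, so $\mu(W_i)=\mu(U_i)$.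

For $i\in C$ the list $U_i$ has tails of all orders, so it is not in $A^*$. Its normal form is $w_i\gamma_iV_i$, where $w_i\in A^*$, $\gamma_i$ is a long symbol, and $V_i$ is a normal form with $\mu(U_i)=1+\mu(V_i)$. Write $C=C_\lambda\sqcup C_\rho$ according to the type of $\gamma_i$. By \eqref{eq:tail}, the tail operation first deletes $w_i$, then raises the index of $\gamma_i$, and never touches $V_i$. So after discarding finitely many $k$ we have, for all remaining $k$,
\[
U_i^{(k)}=\lambda_{d_i(k)}V_i\ \ (i\in C_\lambda),\qquad U_i^{(k)}=\rho_{d_i(k)}V_i\ \ (i\in C_\rho),\qquad U_i^{(k)}=W_i\ \ (i\notin C),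
\]
with $d_i(k)\to\infty$, and
\begin{equation}\label{eq:weight}
\mu(\vec U)=|C|+\sum_{i\in C}\mu(V_i)+\sum_{i\notin C}\mu(W_i).
\end{equation}

\medskip\noindent\emph{Step 2: grouping coupled coordinates.}
As in Example~\ref{ex:two}, coordinates whose indices stay close must share a generic symbol, and the others must be far apart for Lemma~\ref{lem:far}. An integer sequence either tends to infinity in absolute value or has a bounded, and then a constant, subsequence; both properties pass to subsequences. There are finitely many pairs $i,i'\in C$, so we can pass to a subsequence of the indices $k$ along which each difference $d_i(k)-d_{i'}(k)$ is constant or tends to infinity in absolute value. Having constant difference is an equivalence relation on $C$. Let $Q$ be the set of classes, let $q(i)$ be the class of $i$, and put $e_q(k)=\max_{i\in q}d_i(k)$. Then $l_i=e_{q(i)}(k)-d_i(k)$ is a natural number independent of $k$. For $i\in q$, $i'\in q'$ we have $|e_q(k)-e_{q'}(k)|\ge|d_i(k)-d_{i'}(k)|-l_i-l_{i'}$. Therefore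
\begin{equation}\label{eq:spread}
e_q(k)\to\infty,\qquad|e_q(k)-e_{q'}(k)|\to\infty\quad(q\neq q').
\end{equation}

\medskip\noindent\emph{Step 3: the generic tuple.}
Form $P$ and $P'$ for this $Q$, and define $\bar U\in P^m$ by
\[
\bar U_i=a^{l_i}\bar\lambda_{q(i)}V_i\ \ (i\in C_\lambda),\qquad\bar U_i=a^{l_i}\bar\rho_{q(i)}V_i\ \ (i\in C_\rho),\qquad\bar U_i=W_i\ \ (i\notin C).
\]
Since $a^{l}\lambda_e=\lambda_{e-l}$ and $a^{l}\rho_e=\rho_{e-l}$, we have $g_{e(k)}(\bar U)=\vec U^{(k)}\in D$ for every $k$ in the subsequence. Let $E$ be the finite set given by Lemma~\ref{lem:transfer} for $\psi$ and $\bar U$. It does not depend on $k$, so neither do the bounds $L$ and $J$. By \eqref{eq:spread} and Lemma~\ref{lem:far} we can fix $k$ such that $g=g_{e(k)}$ is injective on $E$. Choose blocks $B_q$ as in Lemma~\ref{lem:blocks}.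

\medskip\noindent\emph{Step 4: lowering the weight.}
Suppose first that $C_\lambda\neq\emptyset$. The retractions $g$ and $f$ of $P$ are injective on $E$ and $g(\bar U)\in D$, so $f(\bar U)\in D$ by Lemma~\ref{lem:transfer}. The coordinates of $f(\bar U)$ are $a^{l_i}B_{q(i)}V_i$ for $i\in C_\lambda$, $a^{l_i}B_{q(i)}\rho_0V_i$ for $i\in C_\rho$, and $W_i$ for $i\notin C$. By \eqref{eq:mu} and \eqref{eq:weight},
\[
\mu(f(\bar U))\le|C_\rho|+\sum_{i\in C}\mu(V_i)+\sum_{i\notin C}\mu(W_i)=\mu(\vec U)-|C_\lambda|<\mu(\vec U).
\]

Suppose now that $C_\lambda=\emptyset$. Then $\bar U\in P'^m$ and $E\subseteq P'$. The retractions $g|_{P'}$ and $f'$ of $P'$ are injective on $E$, so $f'(\bar U)\in D$ by Lemma~\ref{lem:transfer}. Its coordinates are $a^{l_i}B_{q(i)}V_i$ for $i\in C$ and $W_i$ for $i\notin C$, so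
\[
\mu(f'(\bar U))\le\sum_{i\in C}\mu(V_i)+\sum_{i\notin C}\mu(W_i)=\mu(\vec U)-|C|<\mu(\vec U).
\]
In both cases $D$ has an element of weight less than $\mu(\vec U)$, a contradiction.
\end{proof}

Parts (1) and (3) were reduced to this in Section~\ref{sec:model}, so Theorem~\ref{thm:main} is proved. Its two hypotheses were each used at one place, and both are needed there.

\begin{remark}[Two letters]\label{rem:letters}
The letter $b$ appears only in Lemma~\ref{lem:blocks}. The rules \eqref{eq:rules} define a model of $\mathcal{T}$ with $\lambda_0\rho_0=\rho_0$ also for $A=\{a\}$, but then (2) fails. The set $D=\{U:aU\neq Ua\}$ contains $\lambda_0$, since $a\lambda_0=\lambda_{-1}\neq\lambda_0a$, and does not contain $\varepsilon$. Every $U\in D$ has the form $aU'$, and $aaU'\neq aU'a$ forces $aU'\neq U'a$. So $D$ is closed under tails and has no minimal element.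
\end{remark}

\begin{remark}[No quantifiers]\label{rem:quantifiers}
That $\psi$ is open is used only in Lemma~\ref{lem:transfer}, where it makes the truth value depend on finitely many term values. One existential list quantifier destroys (2). The set $D=\{U:\exists W\,(W\neq\varepsilon\wedge U=WU)\}$ contains $\rho_0$ and not $\varepsilon$. If $xU'=yW'xU'$, then $U'=(W'x)U'$ with $W'x\neq\varepsilon$ by Lemma~\ref{lem:model} and the fact that no rule has an empty right side. So $D$ is closed under tails and has no minimal element.
\end{remark}

\begin{thebibliography}{1}
\bibitem{HV} Stefan Hetzl and Jannik Vierling, \emph{Quantifier-free induction for lists}, arXiv:2305.08682 (2023).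
\end{thebibliography}
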